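\title{Common neighbors in the Pythagorean graph on $\mathbb{Z}^2$}

\begin{abstract}
Join two points of $\mathbb{Z}^2$ by an edge when their distance is an integer and they do not lie on a common horizontal or vertical line. We prove the conjecture that the vertices at graph distance $3$ from the origin are exactly the sixteen points $(\pm1,0)$, $(0,\pm1)$, $(\pm2,0)$, $(0,\pm2)$, $(\pm2,\pm1)$, $(\pm1,\pm2)$. We also find the order of growth of the number of common neighbors of the origin and a vertex $P$ in a disk of radius $R$: it is $R$ or $\log R$ when $P$ is at distance $1$ or $2$, and there are none when $P$ is at distance $3$. The proof sorts the lattice points at integer distance from both vertices by the hyperbola with these foci on which they lie, and uses Pell's equation to move along one such hyperbola.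
\end{abstract}

\section{Introduction}

Call a vector $(x,y)\in\mathbb{Z}^2$ \emph{Pythagorean} if $x\neq0$, $y\neq0$ and $\sqrt{x^2+y^2}$ is an integer. Let $\mathcal{G}$ be the graph with vertex set $\mathbb{Z}^2$ in which $A$ and $B$ are adjacent when $B-A$ is Pythagorean. Thus $A$ and $B$ are adjacent when they do not lie on a common horizontal or vertical line and the Euclidean distance $|AB|$ is an integer; the segment $AB$ is then the hypotenuse of a Pythagorean triangle with legs parallel to the axes. The graph distance $d(A,B)$, the length of a shortest path from $A$ to $B$, is the least number of Pythagorean vectors with sum $B-A$. Translations by integer vectors are automorphisms of $\mathcal{G}$, so it is enough to study distances from $O=(0,0)$. The eight maps $(x,y)\mapsto(\pm x,\pm y),(\pm y,\pm x)$ are automorphisms that fix $O$; the images of a vertex under them are its \emph{symmetric counterparts}.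

If horizontal and vertical steps were allowed, the path $O\to(m,0)\to(m,n)$ would reach every vertex in at most two steps. Without them every edge has length at least $5$, because none of $1,4,9,16$ is a sum of two positive squares, and the vertices that are hard to reach are those close to $O$. A common neighbor $Q$ of $O$ and $P$ is at integer distances $p$ and $q$ from them, and $|p-q|\le|OP|$. When $P$ is far from $O$ there are many possible values of $p-q$; when $P$ is close to $O$ there are very few. One therefore expects that two steps suffice for all but a few short vectors. Length alone does not decide the matter, however: $(1,1)=(4,-3)+(-3,4)$ is reached in two steps, while the longer vectors $(2,0)$ and $(2,1)$ will turn out not to be.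

It is known that the diameter of $\mathcal{G}$ is $3$ and that $d(O,(1,0))=3$; a shortest path is given by $(1,0)=(-3,4)+(16,12)+(-12,-16)$. The following conjecture is posed in \cite{Willemson}: \emph{the only vertices at distance $3$ from $O$ are $(1,0)$, $(2,0)$, $(2,1)$ and their symmetric counterparts.} Let $\mathcal{E}$ be the set of these sixteen vertices,
\[
\mathcal{E}=\{(\pm1,0),\ (0,\pm1),\ (\pm2,0),\ (0,\pm2),\ (\pm2,\pm1),\ (\pm1,\pm2)\}.
\]
Equivalently, $\mathcal{E}$ is the set of lattice points $P$ with $|OP|^2\in\{1,4,5\}$. Our first theorem proves the conjecture.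

\begin{theorem}\label{thm:distance}
We have $d(O,P)=3$ if and only if $P\in\mathcal{E}$. Every vertex outside $\mathcal{E}$ is at distance at most $2$ from $O$, so the diameter of $\mathcal{G}$ is $3$.
\end{theorem}

The proof does not use the known value of the diameter. It gives more than one common neighbor, and it determines their number up to constant factors. For $P\neq O$ and $R>0$ let $C_P(R)$ be the number of common neighbors of $O$ and $P$ at Euclidean distance at most $R$ from $O$. We write $f(R)\asymp_P g(R)$ if there are constants $c_1,c_2>0$, depending only on $P$, with $c_1g(R)\le f(R)\le c_2g(R)$ for all large $R$.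

\begin{theorem}\label{thm:count}
Let $P\neq O$.
\begin{enumerate}
\item[(i)] If $d(O,P)=3$, then $C_P(R)=0$ for all $R$.
\item[(ii)] If $d(O,P)=2$, then $C_P(R)\asymp_P\log R$ as $R\to\infty$.
\item[(iii)] If $d(O,P)=1$, then $C_P(R)\asymp_P R$ as $R\to\infty$.
\end{enumerate}
In particular, two distinct vertices have either no common neighbor or infinitely many, and they have none exactly when their difference lies in $\mathcal{E}$.
\end{theorem}

Section~\ref{sec:example} shows the method for $P=(1,1)$. Section~\ref{sec:hyperbolas} introduces coordinates in which the condition $p-q=k$ becomes a norm equation in $\mathbb{Z}[\sqrt{D}]$, where $D=|OP|^2-k^2$. Section~\ref{sec:pell} shows that a single lattice point at integer distances from $O$ and $P$ with $D$ not a square, even one on a forbidden horizontal or vertical line, generates infinitely many common neighbors, and Section~\ref{sec:seeds} finds such a point for every $P\notin\mathcal{E}\cup\{O\}$. The two theorems are proved in Sections~\ref{sec:exceptional} and~\ref{sec:counting}. Throughout, a \emph{square} is the square of an integer, $0$ included.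

\section{The vertex $(1,1)$}\label{sec:example}

Let $P=(1,1)$, and let $Q=(a,b)$ be a lattice point at integer distances $p$ from $O$ and $q$ from $P$. The triangle inequality gives $|p-q|\le\sqrt2$. Moreover $p^2-q^2=2(a+b-1)$ is even, so $p\equiv q\pmod 2$. Hence $p=q$, and $Q$ lies on the perpendicular bisector $a+b=1$ of $OP$. Put $u=2a-1$. The condition $p^2=a^2+(a-1)^2$ becomes
\[
u^2-2p^2=-1 .
\]
One solution is given to us for free. The corner $Q_0=(1,0)$ of the forbidden path $O\to(1,0)\to(1,1)$ has $u=p=1$. It is not a common neighbor, but it can be moved. The left side of the equation is the product of $u+p\sqrt2$ and $u-p\sqrt2$, and $(3+2\sqrt2)(3-2\sqrt2)=1$. So multiplying $u+p\sqrt2$ by $3+2\sqrt2$ sends solutions to solutions. The map is $(u,p)\mapsto(3u+4p,\,2u+3p)$, and it keeps $u$ odd, so that $a=(u+1)/2$ remains an integer: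
\[
\begin{array}{c|cccc}
(u,p) & (1,1) & (7,5) & (41,29) & (239,169)\\ \hline
Q & (1,0) & (4,-3) & (21,-20) & (120,-119)
\end{array}
\]
The bisector meets the four forbidden lines $a=0$, $a=1$, $b=0$, $b=1$ only in $(1,0)$ and $(0,1)$. Hence every point after the first is a common neighbor of $O$ and $P$. The points grow geometrically, which is the source of the logarithm in Theorem~\ref{thm:count}.

The same computation on the bisector $a=1$ of $O$ and $(2,0)$ leads to $p^2-b^2=1$. Now the left side factors over the integers, and $b=0$ is forced. The general proof rests on this contrast. We need coordinates that play the role of $(u,p)$ when $p-q\neq0$, a proof that multiplication by a unit preserves lattice points, and a starting point for which the equation does not factor.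

\section{Coordinates on confocal hyperbolas}\label{sec:hyperbolas}

Fix $P=(m,n)\neq O$ and put $N=m^2+n^2$. We identify the plane with $\mathbb{C}$ and the lattice with the Gaussian integers $\mathbb{Z}[i]$, so that $P=m+ni$ and $N=P\overline{P}$. For a point $Q=a+bi$ put $p=|Q|$ and $q=|Q-P|$. A lattice point $Q$ is \emph{good} (for $P$) if $p$ and $q$ are integers. Every common neighbor of $O$ and $P$ is good, and a good point is a common neighbor if and only if $a\notin\{0,m\}$ and $b\notin\{0,n\}$. The other good points are called \emph{degenerate}.

For $0<|k|<\sqrt N$ the points with $p-q=k$ form one branch of a hyperbola with foci $O$ and $P$; for $k=0$ they form the perpendicular bisector of $OP$, and for $k=\pm\sqrt N$ a ray on the line $OP$. All these curves are simplest in the frame centered at the midpoint $P/2$ with one axis along $OP$. To stay inside $\mathbb{Z}[i]$ we double the vector $Q-P/2$ and rotate it by multiplying with $\overline{P}$. So for a good point $Q$ we put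
\[
k=p-q,\qquad h=p+q,\qquad D=N-k^2,\qquad W=2Q-P,\qquad V=\operatorname{Im}(\overline{P}W),
\]
and we call the integers $(k,h,V)$ the \emph{invariants} of $Q$.

\begin{lemma}\label{lem:invariants}
Let $Q=a+bi$ be a good point.
\begin{enumerate}
\item[(a)] $\overline{P}W=kh+iV$, and so $W=P(kh+iV)/N$. In particular, $Q$ is determined by $(k,h,V)$.
\item[(b)] $V=2(mb-na)$. In particular, $V$ is even, and $V=0$ if and only if $Q$ lies on the line $OP$.
\item[(c)] $k^2\le N\le h^2$ and $h\equiv k\equiv N\pmod2$. In particular, $h>0$, and $D$ is even and nonnegative.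
\item[(d)] We have
\begin{equation}\label{eq:heron}
V^2=D\,(h^2-N),\qquad\text{that is,}\qquad V^2-Dh^2=-DN .
\end{equation}
\end{enumerate}
\end{lemma}

\begin{proof}
We have $\overline{P}W=2\overline{P}Q-N$ and $\overline{P}Q=(ma+nb)+i(mb-na)$. The imaginary part gives (b). Since $q^2=p^2-2(ma+nb)+N$, the real part of $\overline{P}W$ is $2(ma+nb)-N=p^2-q^2=kh$. Multiplying $\overline{P}W=kh+iV$ by $P/N$ gives (a).

The inequalities in (c) are the triangle inequalities $|p-q|\le|OP|\le p+q$. We have $h=k+2q\equiv k\pmod 2$, and therefore $k\equiv k^2\equiv kh=2(ma+nb)-N\equiv N\pmod2$.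

The vectors $Q$ and $Q-P$ have sum $W$ and difference $P$, so the parallelogram law gives $|W|^2+N=2p^2+2q^2=h^2+k^2$. Taking squared absolute values in (a), we get $k^2h^2+V^2=N|W|^2=N(h^2+k^2-N)$, and hence $V^2=(N-k^2)(h^2-N)$.
\end{proof}

By (b), $|V|$ is four times the area of the triangle $OPQ$, and \eqref{eq:heron} is Heron's formula for a triangle with sides $p$, $q$, $\sqrt N$. For $P=(1,1)$ we have $k=0$, $D=2$, $h=2p$, $V=-2u$, and \eqref{eq:heron} is four times the equation of Section~\ref{sec:example}.

For fixed $k$, a good point gives an integer solution $(h,V)$ of \eqref{eq:heron}. To construct good points we must go back from solutions to points.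

\begin{lemma}\label{lem:converse}
Let $k$ be an integer with $D=N-k^2>0$, and let $h,V$ be integers with $h>0$ and $V^2-Dh^2=-DN$. Define $Q\in\mathbb{C}$ by $2Q-P=P(kh+iV)/N$. Then
\[
|Q|=\frac{h+k}{2},\qquad |Q-P|=\frac{h-k}{2}.
\]
If $Q\in\mathbb{Z}[i]$ and $h\equiv k\pmod2$, then $Q$ is a good point with invariants $(k,h,V)$.
\end{lemma}

\begin{proof}
Put $W=2Q-P$. Then $\overline{P}W=kh+iV$, and
\[
|W|^2=\frac{k^2h^2+V^2}{N}=\frac{(k^2+D)h^2-DN}{N}=h^2-D=h^2+k^2-N .
\]
Since $2Q=W+P$ and $2(Q-P)=W-P$, we obtain
\[
4|Q|^2=|W|^2+2kh+N=(h+k)^2,\qquad 4|Q-P|^2=|W|^2-2kh+N=(h-k)^2 .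
\]
Finally $h^2=N+V^2/D\ge N>k^2$ and $h>0$, so $h+k$ and $h-k$ are positive. Under the two extra hypotheses the distances are integers with difference $k$ and sum $h$, and $\operatorname{Im}(\overline{P}W)=V$.
\end{proof}

For fixed $k$, equation \eqref{eq:heron} behaves in three ways. If $D=0$, it says $V=0$, and $Q$ lies on the line $OP$. If $D>0$ is a square, the left side of $V^2-Dh^2=-DN$ factors over $\mathbb{Z}$ and there are finitely many solutions. If $D$ is not a square, Pell's equation acts on the solutions. This already suggests the set $\mathcal{E}$.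

\begin{remark}\label{rem:guess}
By Lemma~\ref{lem:invariants}(c), the possible values of $D$ are the numbers $N-k^2$ with $k^2\le N$ and $k\equiv N\pmod2$. They are $D=0$ for $N=1$, $D\in\{4,0\}$ for $N=4$, and $D=4$ for $N=5$. All of these are squares, and this happens for no other $N=m^2+n^2>0$. Indeed, $N=2$ gives $D=2$. If $N\ge4$ is even, the values $N$ and $N-4$ are both squares only for $N=4$. If $N\ge9$ is odd, the values $N-1$ and $N-9$ are even and differ by $8$, and no two of the even squares $0,4,16,36,\dots$ differ by $8$. The odd sums of two squares below $9$ are $1$ and $5$.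
\end{remark}

\section{Moving along a hyperbola}\label{sec:pell}

Let $D$ be a positive integer that is not a square. We recall the facts about $\mathbb{Z}[\sqrt D]=\{v+w\sqrt D: v,w\in\mathbb{Z}\}$ that we use. Since $\sqrt D$ is irrational, an element $\alpha=v+w\sqrt D$ determines $v$ and $w$. Its conjugate is $\alpha'=v-w\sqrt D$; conjugation satisfies $(\alpha\beta)'=\alpha'\beta'$, so the norm $\alpha\alpha'=v^2-Dw^2$ is multiplicative. Pell's equation $x^2-Dy^2=1$ has a solution in positive integers. For such a solution $\eta=x+y\sqrt D>1$ has norm $1$, and $\eta^{-1}=\eta'\in\mathbb{Z}[\sqrt D]$.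

Equation \eqref{eq:heron} says that $V+h\sqrt D$ has norm $-DN$, so multiplication by $\eta$ produces a new solution. The difficulty is that the passage from a solution to a point in Lemma~\ref{lem:converse} divides by $N$ and by $2$, and the new point need not a priori be a lattice point. The next lemma shows that it always is: the relation $D=N-k^2$ takes care of the division by $N$, and the evenness of $D$ takes care of the division by $2$.

\begin{lemma}\label{lem:step}
Let $Q$ be a good point with invariants $(k,h,V)$ such that $D=N-k^2$ is not a square. Let $x,y$ be positive integers with $x^2-Dy^2=1$, and define integers $h^*,V^*$ by $V^*+h^*\sqrt D=(V+h\sqrt D)(x+y\sqrt D)$. Then $x$ is odd, and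
\begin{equation}\label{eq:step}
Q^*=(x-iky)\,Q+\Bigl(ipy-\frac{x-1}{2}\Bigr)P
\end{equation}
is a good point with invariants $(k,h^*,V^*)$.
\end{lemma}

\begin{proof}
Here $D>0$, since $D\ge0$ and $0$ is a square. As $D$ is even, $x^2=1+Dy^2$ is odd. So $x$ is odd and $Q^*\in\mathbb{Z}[i]$. We verify the hypotheses of Lemma~\ref{lem:converse} for $(k,h^*,V^*)$, where $h^*=xh+yV$ and $V^*=xV+yDh$.

\emph{The equation.} Put $\alpha=V+h\sqrt D$ and $\eta=x+y\sqrt D$. The norm of $\alpha\eta$ equals that of $\alpha$, which is $-DN$.

\emph{The sign of $h^*$.} From $\alpha\alpha'<0$ and $\alpha-\alpha'=2h\sqrt D>0$ we get $\alpha>0>\alpha'$. Since $\eta$ and $\eta'=\eta^{-1}$ are positive, $\alpha\eta>0>(\alpha\eta)'$, and so $2h^*\sqrt D=\alpha\eta-(\alpha\eta)'>0$.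

\emph{The parity of $h^*$.} Since $x$ is odd and $V$ is even, $h^*\equiv h\equiv k\pmod2$.

\emph{The point.} Using $D=N-k^2$,
\[
kh^*+iV^*=x(kh+iV)+y(kV-ik^2h)+iyhN=(x-iky)(kh+iV)+iyhN .
\]
Multiply by $P/N$ and use Lemma~\ref{lem:invariants}(a):
\[
\frac{P(kh^*+iV^*)}{N}=(x-iky)W+iyhP=2(x-iky)Q+\bigl(iy(h+k)-x\bigr)P .
\]
Since $h+k=2p$, the right side equals $2Q^*-P$. So $Q^*$ is the point that Lemma~\ref{lem:converse} attaches to $(k,h^*,V^*)$, and the lemma applies.
\end{proof}

The starting point will usually be degenerate, so we have to know that the iterates of \eqref{eq:step} leave the four forbidden lines.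

\begin{lemma}\label{lem:degenerate}
Only finitely many degenerate good points lie off the line $OP$.
\end{lemma}

\begin{proof}
If $c\neq0$, $z$ and $\ell\ge0$ are integers with $\ell^2=z^2+c^2$, then $(\ell-|z|)(\ell+|z|)=c^2$, so $|z|\le c^2$. Let $Q=(a,b)$ be a good point with $a\in\{0,m\}$. If $m=0$, then $Q$ lies on the line $OP$. If $m\neq0$ and $a=0$, then $q^2=(b-n)^2+m^2$ and $|b-n|\le m^2$. If $m\ne0$ and $a=m$, then $p^2=b^2+m^2$ and $|b|\le m^2$. Now let $b\in\{0,n\}$. If $n=0$, then $Q$ lies on the line $OP$. If $n\neq0$, then $q^2=(a-m)^2+n^2$ for $b=0$ and $p^2=a^2+n^2$ for $b=n$, so $|a-m|\le n^2$ or $|a|\le n^2$.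
\end{proof}

A \emph{seed} for $P$ is a good point, degenerate or not, for which $D=N-(p-q)^2$ is not a square.

\begin{proposition}\label{prop:main}
Let $P\neq O$ have a seed. Then $O$ and $P$ have infinitely many common neighbors, and $C_P(R)\ge c\log R$ for some $c=c(P)>0$ and all large $R$.
\end{proposition}

\begin{proof}
Let $Q_0$ be a seed with invariants $(k,h,V)$. Because $D$ is not a square, we can fix positive integers $x,y$ with $x^2-Dy^2=1$; this is the only use of the hypothesis. Put $\eta=x+y\sqrt D>1$ and $\alpha=V+h\sqrt D$, and define $Q_{j+1}=Q_j^*$ by Lemma~\ref{lem:step}. Then $Q_j$ is good with invariants $(k,h_j,V_j)$, where $V_j+h_j\sqrt D=\alpha\eta^j$ and, as in the proof of that lemma, $\alpha>0>\alpha'$.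

The numbers $\alpha\eta^j$ are distinct and $Q_j$ determines its invariants, so the points $Q_j$ are distinct. If $Q_j$ lies on the line $OP$, then $V_j=0$, so $h_j^2=N$ by \eqref{eq:heron} and $\alpha\eta^j=\sqrt{DN}$; this holds for at most one $j$. By Lemma~\ref{lem:degenerate}, all but a finite number $L$ of the $Q_j$ are common neighbors of $O$ and $P$. Finally,
\[
|OQ_j|\le h_j=\frac{\alpha\eta^j+|\alpha'|\eta^{-j}}{2\sqrt D}\le\frac{\alpha+|\alpha'|}{2\sqrt D}\,\eta^j=h\eta^j .
\]
For $R\ge h$ there are at least $\log(R/h)/\log\eta$ integers $j\ge0$ with $h\eta^j\le R$. Hence $C_P(R)\ge\log(R/h)/\log\eta-L$.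
\end{proof}

\begin{example}
Let $P=(3,0)$ and $Q_0=(0,4)$. Then $p=4$, $q=5$, $k=-1$, $D=8$, and we may take $(x,y)=(3,1)$. Formula \eqref{eq:step} reads $Q^*=(3+i)Q+3(ip-1)$. It gives $Q_1=(-7,24)$, at distances $25$ and $26$ from $O$ and $P$, and then $Q_2=(-48,140)$, at distances $148$ and $149$.
\end{example}

\section{Seeds on the coordinate axes}\label{sec:seeds}

Pell's equation makes new good points from an old one, but it does not supply the first. Two observations reduce the search. If $Q$ is a seed for $P$ and $\sigma$ is one of the eight symmetries, then $\sigma Q$ is a seed for $\sigma P$, with the same $p$, $q$, $D$. If $g\ge1$ is an integer, then $gQ$ is good for $gP$ and $D$ is replaced by $g^2D$, which is again not a square; so $gQ$ is a seed for $gP$. We refer to this as \emph{scaling}.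

The cheapest good points lie on a coordinate axis, since one of the two distances is then an integer automatically. For $Q=(m+z,0)$ the remaining condition is $q^2-z^2=n^2$, and its solutions correspond to factorizations of $n^2$.

\begin{lemma}\label{lem:axis}
Let $P=(m,n)$ with $m\ge0$, $n\ge1$, and let $n^2=de$ with integers $1\le d\le e$ and $d\equiv e\pmod2$. Then $Q=\bigl(m+\tfrac{e-d}{2},\,0\bigr)$ is a good point with
\[
k=m-d,\qquad D=n^2+2md-d^2 .
\]
\end{lemma}

\begin{proof}
Put $z=(e-d)/2$, a nonnegative integer. Then $p=m+z$ and $q^2=z^2+de=\bigl(\tfrac{e+d}{2}\bigr)^2$, so $q=z+d$. Hence $k=m-d$ and $D=m^2+n^2-(m-d)^2$.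
\end{proof}

\begin{proposition}\label{prop:seeds}
Every $P\notin\mathcal{E}\cup\{O\}$ has a seed. Consequently $d(O,P)\le2$, and $C_P(R)\ge c\log R$ for some $c=c(P)>0$ and all large $R$.
\end{proposition}

\begin{proof}
The second statement follows from the first by Proposition~\ref{prop:main}. By symmetry we may assume $P=(m,n)$ with $m\ge0$ and $n\ge1$, and we may swap the coordinates when both are positive. In each case we choose $d$ in Lemma~\ref{lem:axis} so that $D$ is not a square.

\emph{Case 1: $m=0$.} Then $n\ge3$, so $n$ is odd or a multiple of $4$ or twice an odd number that is at least $3$. By scaling we may assume that $n\ge3$ is odd or that $n=4$. If $n$ is odd, take $d=1$, $e=n^2$. Then $D=n^2-1$ lies strictly between $(n-1)^2$ and $n^2$. If $n=4$, take $d=2$, $e=8$. Then $D=12$.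

\emph{Case 2: $m,n\ge1$ and $2mn$ is not a square.} Take $d=e=n$, so that $Q=(m,0)$ is the corner of the forbidden path. Then $D=2mn$.

\emph{Case 3: $m,n\ge1$ and $2mn$ is a square.} The corner is now useless, but the assumption determines the shape of $P$. Write $(m,n)=g(m',n')$ with $\gcd(m',n')=1$. Then $2m'n'$ is a square. An even square is divisible by $4$, so $m'n'$ is even, and after swapping we may assume that $m'$ is even and $n'$ is odd. The positive integers $2m'$ and $n'$ are coprime and their product is a square, so both are squares. Thus
\[
P=g\,(2s^2,t^2),\qquad s,t\ge1,\quad t\text{ odd},\quad\gcd(s,t)=1 .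
\]
A number that is divisible by a prime $r$ but not by $r^2$ is not a square. In $D=n^2+2md-d^2$ the first and last terms are divisible by $r^2$ as soon as $r$ divides $n$ and $d$, so it is natural to build $d$ from a prime dividing one coordinate and not the other.

\emph{Case 3a: $t>1$.} By scaling take $P=(2s^2,t^2)$. Let $r$ be a prime divisor of $t$. Then $r$ is odd and $r\nmid s$. Take $d=r$ and $e=t^4/r$; both are odd, and $e\ge r^3>d$. Then
\[
D=t^4+4s^2r-r^2\equiv4s^2r\pmod{r^2},
\]
so $r\mid D$ and $r^2\nmid D$.

\emph{Case 3b: $t=1$, $s>1$.} By scaling and swapping take $P=(1,2s^2)$. Let $r$ be a prime divisor of $s$. Take $d=2r$ and $e=2s^4/r$; both are even, $de=4s^4$, and $e\ge2r^3>d$. Then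
\[
D=4s^4+4r-4r^2=4\,(s^4+r-r^2).
\]
Since $s^4+r-r^2\equiv r\pmod{r^2}$, the second factor is not a square, and hence neither is $D$.

\emph{Case 3c: $s=t=1$.} Here $P=(2g,g)$, and $g\ge2$ because $(2,1)\in\mathcal{E}$. As in Case~1, the primitive vector is exceptional and we cannot scale from it. If $g\ge3$ is odd, take $d=1$, $e=g^2$. Then $D=g^2+4g-1$, and $(g+1)^2<D<(g+2)^2$, the first inequality because $2g+1<4g-1$ for $g>1$. If $g$ is even, by scaling and swapping take $P=(2,4)$, with $d=2$, $e=8$. Then $D=20$.
\end{proof}

For instance, $(40,-75)$ is a common neighbor of $O$ and $(4,2)$, since $40^2+75^2=36^2+77^2=85^2$.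

\section{The sixteen exceptional vertices}\label{sec:exceptional}

For $P\in\mathcal{E}$ every value of $D$ is a square. This limits the good points off the line $OP$ to a finite set, and it remains to see that these are too close to $O$ and $P$ to be common neighbors.

\begin{proposition}\label{prop:none}
If $P\in\mathcal{E}$, then $P$ is not adjacent to $O$, and $O$ and $P$ have no common neighbor.
\end{proposition}

\begin{proof}
By symmetry let $P\in\{(1,0),(2,0),(2,1)\}$, so that $N=1,4,5$ respectively. The first two points lie on the horizontal line through $O$, and the third is at distance $\sqrt5$, so none is adjacent to $O$.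

Suppose that $Q=(a,b)$ is a common neighbor. By Remark~\ref{rem:guess}, either $D=0$ and $N\in\{1,4\}$, or $D=4$ and $N\in\{4,5\}$. If $D=0$, then $V=0$ by \eqref{eq:heron}, so $Q$ lies on the line $OP$. For $N\in\{1,4\}$ this line is the horizontal axis, so $b=0$, which is impossible for a neighbor of $O$. If $D=4$, then \eqref{eq:heron} gives $h^2-N=(V/2)^2$, a square. But $p,q\ge5$, since they are lengths of edges, so $h\ge10$ and $(h-1)^2<h^2-5\le h^2-N<h^2$. This is a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:distance}]
We have $d(O,O)=0$, and $d(O,P)\le2$ for $P\notin\mathcal{E}\cup\{O\}$ by Proposition~\ref{prop:seeds}. Let $P\in\mathcal{E}$. Then $d(O,P)\ge3$ by Proposition~\ref{prop:none}. For the upper bound let $P\in\{(1,0),(2,0),(2,1)\}$ by symmetry, and let $T=(-3,4)$, a neighbor of $O$. The difference $P-T$ is $(4,-4)$, $(5,-4)$ or $(5,-3)$, which is not in $\mathcal{E}\cup\{O\}$. So $d(T,P)=d(O,P-T)\le2$ and $d(O,P)\le3$. The statement on the diameter follows by translation.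
\end{proof}

\section{Counting common neighbors}\label{sec:counting}

The lower bound of order $\log R$ came from one orbit of one unit on one hyperbola. For a matching upper bound we show that there are finitely many hyperbolas, and that on each of them the solutions of \eqref{eq:heron} are spread no more densely than finitely many such orbits.

\begin{lemma}\label{lem:upper}
Let $P\neq O$. There is a constant $C=C(P)$ such that for all $R\ge2$ at most $C\log R$ good points satisfy $D>0$ and $|OQ|\le R$.
\end{lemma}

\begin{proof}
There are finitely many integers $k$ with $k^2<N$, so we may fix one. A good point with this $k$ and $|OQ|\le R$ has $0<h=p+q\le H:=2R+\sqrt N$, and it is determined by $(h,V)$ by Lemma~\ref{lem:invariants}(a). So it suffices to count the integer solutions of $V^2-Dh^2=-DN$ with $0<h\le H$.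

Let $D=\delta^2$ be a square, $\delta\ge1$. Then $(V-\delta h)(V+\delta h)=-DN\neq0$. Both factors are divisors of $DN$, and they determine $(h,V)$. So the number of solutions is bounded independently of $R$.

Let $D$ not be a square, and fix $\eta=x+y\sqrt D>1$ of norm $1$. Let $M$ be the number of elements $\beta=v+w\sqrt D\in\mathbb{Z}[\sqrt D]$ of norm $-DN$ with $1\le\beta<\eta$. For these $|\beta'|=DN/\beta\le DN$, so $v=(\beta+\beta')/2$ and $w=(\beta-\beta')/(2\sqrt D)$ are bounded and $M$ is finite. For each $j\in\mathbb{Z}$, multiplication by $\eta^{-j}$ maps the elements of norm $-DN$ in the interval $I_j=[\eta^j,\eta^{j+1})$ injectively to those in $[1,\eta)$. So each $I_j$ contains at most $M$ of them. Now let $(h,V)$ be a solution with $0<h\le H$, and put $\alpha=V+h\sqrt D$. The equation gives $|V|<h\sqrt D$. Hence $\alpha>0$ and $\alpha,|\alpha'|\le2\sqrt D\,H$, and therefore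
\[
\frac{\sqrt D\,N}{2H}\le\frac{DN}{|\alpha'|}=\alpha\le2\sqrt D\,H .
\]
The ratio of the two bounds is $4H^2/N$, so this range meets at most $2+\log(4H^2/N)/\log\eta$ of the intervals $I_j$. The number of solutions is at most $M$ times this quantity, which is at most a constant times $\log R$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:count}]
If $d(O,P)=3$, there is no common neighbor, which is (i). In the other two parts it remains to count the common neighbors with $D=0$. For such a point $N=k^2$ is a square, and $V=0$ by \eqref{eq:heron}, so the point lies on the line $OP$.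

Let $d(O,P)=2$. Then $P\notin\mathcal{E}\cup\{O\}$ by Theorem~\ref{thm:distance}, and Proposition~\ref{prop:seeds} gives the lower bound. Suppose that a common neighbor $Q$ has $D=0$. Then $|OP|$ is an integer, and $P$ is not adjacent to $O$, so $P$ lies on a coordinate axis. This axis is the line $OP$, so $Q$ lies on it and is not adjacent to $O$, a contradiction. Thus every common neighbor has $D>0$, and Lemma~\ref{lem:upper} gives the upper bound. This proves (ii).

Let $d(O,P)=1$, so that $P$ is a Pythagorean vector. Every nonzero integer multiple of $P$ is Pythagorean as well. For $j\in\mathbb{Z}\setminus\{0,1\}$ both $jP$ and $jP-P=(j-1)P$ are such multiples, so $jP$ is a common neighbor of $O$ and $P$. Counting the $j$ with $|j|\sqrt N\le R$ gives $C_P(R)\ge2R/\sqrt N-3$. Conversely, lattice points are at least $1$ apart, so the line $OP$ contains at most $2R+1$ of them within distance $R$ of $O$, and Lemma~\ref{lem:upper} gives $C_P(R)\le2R+1+C\log R$ for $R\ge2$. This proves (iii).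

Finally, let $A\neq B$ be vertices. Translation by $-A$ maps their common neighbors bijectively to those of $O$ and $P=B-A$. By Theorem~\ref{thm:distance}, $d(O,P)=3$ if $P\in\mathcal{E}$ and $d(O,P)\in\{1,2\}$ otherwise. There are no common neighbors in the first case by (i), and infinitely many in the second by (ii) and (iii).
\end{proof}

\begin{thebibliography}{1}

\bibitem{Willemson}
Jan Willemson, \emph{Pythagorean walks on $\mathbb{Z}^2$}, arXiv:2605.20831 (2026).

\end{thebibliography}
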